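# Complete inverse sequences with nonzero derived limit

These notes concern a question from Mishel Carelli, Sergei O. Ivanov, "Transfinite version of the Mittag-Leffler condition for the vanishing of the derived limit", arXiv:2310.02716 (2023). A vanishing derived limit forces an inverse sequence of abelian groups to be complete in a certain sense. Does completeness force the derived limit to vanish? We begin with a case where it does.

## 1. Complete sequences whose images meet in zero

**Definition (inverse sequence, derived limit).** An inverse sequence $S$ consists of abelian groups $S_i$, $i\in\omega=\{0,1,2,\dots\}$, and homomorphisms $f_i:S_{i+1}\to S_i$. For $m\ge i$ we write $S_m\to S_i$ for the composite map, and $f^k$ for a composite of $k$ structure maps when source and target are clear. Put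
$$\partial:\prod_i S_i\to\prod_i S_i,\qquad \partial(x)_i=x_i-f_i(x_{i+1}),$$
and $\lim S=\operatorname{Ker}\partial$, $\lim^1S=\operatorname{Coker}\partial$.

So $\lim^1S=0$ means: for every family $u_i\in S_i$ the equations $x_i-f_i(x_{i+1})=u_i$ can be solved. If all $f_i$ are onto, they can: put $x_0=0$ and choose successively $x_{i+1}$ with $f_i(x_{i+1})=x_i-u_i$. Thus
$$\text{all } f_i \text{ onto}\ \Longrightarrow\ \lim{}^1S=0. \qquad (1)$$

**Definition (images, completeness).** Let $I^n(S)_i=\operatorname{Im}(S_{i+n}\to S_i)$. These groups decrease with $n$, and $I^0(S)=S$. They form an inverse sequence $I^n(S)$ with the maps induced by the $f_i$, and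
$$f_i\big(I^n(S)_{i+1}\big)=I^{n+1}(S)_i. \qquad (2)$$
We have $I^{n+1}(S)=I(I^n(S))$, where $I=I^1$ takes the images of the structure maps. Limits and quotients of inverse sequences are taken componentwise. The $\omega$-completion of $S$ is $\widehat S^\omega=\lim_{n<\omega}S/I^n(S)$, and $S$ is **$\omega$-complete** if every map
$$S_i\to(\widehat S^\omega)_i=\lim_n S_i/I^n(S)_i$$
is surjective. Its kernel is the $i$-th component of
$$I^\omega(S):=\bigcap_n I^n(S).$$

Three examples. If all $f_i$ are onto, then $I^n(S)=S$, the completion is $0$, and $S$ is $\omega$-complete. If $S_i=\mathbb Z$ and each $f_i$ is multiplication by a prime $p$, then $I^n(S)_i=p^n\mathbb Z$ and the completion is $\mathbb Z_p$ in each degree. Since $\mathbb Z$ is countable and $\mathbb Z_p$ is not, $S$ is not $\omega$-complete. If $S_i=\mathbb Z_p$ with multiplication by $p$, then $S$ is $\omega$-complete and $I^\omega(S)=0$.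

The last example shows what one gains: in an $\omega$-complete sequence with $I^\omega=0$ one can add up infinite series.

**Lemma 1 (infinite sums).** Let $U$ be $\omega$-complete with $I^\omega(U)=0$. Fix $i$ and a function $r$ with $r(n)\to\infty$, and let $w_n\in I^{r(n)}(U)_i$. Then there is a unique element $\sum w_n\in U_i$ such that, for every $N$,
$$\sum w_n\equiv\sum_{n:\,r(n)<N}w_n \pmod{I^N(U)_i}.$$
It depends additively on $(w_n)$.

*Proof.* Completeness and $I^\omega(U)=0$ say that $U_i\to\lim_NU_i/I^N(U)_i$ is an isomorphism. The right-hand sums are finite because $r(n)\to\infty$. Passing from $N$ to $N+1$ adds terms with $r(n)=N$, which lie in $I^N(U)_i$. So the right-hand sides form an element of $\lim_NU_i/I^N(U)_i$, hence define a unique element of $U_i$. For fixed $r$ the right-hand sides are additive in $(w_n)$, and so is the sum by uniqueness. $\square$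

**Proposition 2.** If $U$ is $\omega$-complete and $I^\omega(U)=0$, then $\lim U=0$ and $\lim^1U=0$.

*Proof.* If $(x_i)\in\lim U$, then $x_i$ is the image of $x_{i+n}$ for every $n$, so $x_i\in\bigcap_nI^n(U)_i=0$.

For $\lim^1$, let $u_i\in U_i$ be given. Iterating $x_i=u_i+f_i(x_{i+1})$ suggests the solution
$$v_i=\sum_{k\ge0}f^k(u_{i+k}),$$
which exists by Lemma 1 since $f^k(u_{i+k})\in I^k(U)_i$. Is it really a solution? We may not apply $f_i$ to an infinite sum term by term without checking. We have $v_{i+1}\equiv\sum_{k<n}f^k(u_{i+1+k})$ modulo $I^n(U)_{i+1}$. Apply $f_i$ and use (2):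
$$f_i(v_{i+1})\equiv\sum_{1\le k\le n}f^k(u_{i+k})\pmod{I^{n+1}(U)_i}.$$
Also $v_i\equiv\sum_{0\le k\le n}f^k(u_{i+k})$ modulo $I^{n+1}(U)_i$. Hence $v_i-f_i(v_{i+1})-u_i\in I^{n+1}(U)_i$ for every $n$, so it is $0$. $\square$

What changes when $I^\omega(S)\ne0$? Is there an $\omega$-complete inverse sequence of abelian groups whose derived limit is not zero?

## 2. The derived limit sits on $I^\omega(S)$

**The six-term sequence.** Let $0\to T\to S\to S'\to0$ be a short exact sequence of inverse sequences. Products of exact sequences of abelian groups are exact, so the snake lemma applied to the maps $\partial$ gives the exact sequence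
$$0\to\lim T\to\lim S\to\lim S'\to\lim{}^1T\to\lim{}^1S\to\lim{}^1S'\to0. \qquad (3)$$

As an example, let $F$ be a field and $T_j=\bigoplus_{k\ge j}Fe_k$ with inclusions $T_{j+1}\subset T_j$. Compare it with the constant sequence $T_0$. Since $\lim T=\bigcap_jT_j=0$, since $\lim_jT_0/T_j=\prod_kF$, and since $\lim^1$ of the constant sequence is $0$ by (1), sequence (3) reads
$$0\to\bigoplus_kF\to\prod_kF\to\lim{}^1T\to0,\qquad\text{so}\qquad \lim{}^1T\cong\prod_kF\Big/\bigoplus_kF\neq0. \qquad (4)$$
This $T$ is not $\omega$-complete: $I^n(T)_j=T_{j+n}$, and $T_j\to\prod_{k\ge j}F$ is not onto. That agrees with the following known fact, which we prove since we use it later.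

**Lemma 3.** If $\lim^1S=0$, then $S$ is $\omega$-complete.

*Proof.* Fix $j$ and take an element of $\lim_nS_j/I^n(S)_j$, represented by $s_n\in S_j$ with $s_0=0$ and $s_{n+1}-s_n\in I^n(S)_j$. Choose $y_n\in S_{j+n}$ with image $s_{n+1}-s_n$. As $\lim^1S=0$, there are $x_i\in S_i$ with $x_i-f_i(x_{i+1})=y_{i-j}$ for all $i\ge j$ (prescribe $0$ for $i<j$). Iterating,
$$x_j=y_0+f(y_1)+\dots+f^{n-1}(y_{n-1})+f^n(x_{j+n})=s_n+f^n(x_{j+n}).$$
So $x_j\equiv s_n$ modulo $I^n(S)_j$ for every $n$, and $x_j$ maps to the given element. $\square$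

Now we reduce the question to $I^\omega(S)$.

**Proposition 4.** Let $S$ be $\omega$-complete, $T=I^\omega(S)$ and $U=S/T$. Then $U$ is $\omega$-complete, $I^n(U)=I^n(S)/T$, $I^\omega(U)=0$, and
$$\lim T\cong\lim S,\qquad \lim{}^1T\cong\lim{}^1S.$$

*Proof.* By (2), $f_i(T_{i+1})\subset T_i$, so $T$ is a subsequence. The image of $I^n(S)$ in $U$ is $I^n(U)$, and $T\subset I^n(S)$, so $I^n(U)=I^n(S)/T$ and $\bigcap_nI^n(U)=0$. Moreover $U_i/I^n(U)_i=S_i/I^n(S)_i$, so $U_i\to\lim_nU_i/I^n(U)_i$ is onto because $S_i\to\lim_nS_i/I^n(S)_i$ is. Proposition 2 gives $\lim U=\lim^1U=0$, and (3) for $0\to T\to S\to U\to0$ gives the isomorphisms. $\square$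

So the question is: *can $\lim^1I^\omega(S)$ be nonzero when $S$ is $\omega$-complete?*

## 3. Surjectivity on $I^\omega(S)$: countable groups, and the obstruction

The natural attempt is to prove that the maps $T_{i+1}\to T_i$ are onto, where $T=I^\omega(S)$; then $\lim^1T=0$ by (1). Take $t\in T_i$. For every $n\ge1$ there is $x_n\in S_{i+n}$ with image $t$. Its image $y_n\in S_{i+1}$ satisfies
$$y_n\in I^{n-1}(S)_{i+1},\qquad f_i(y_n)=t. \qquad (5)$$
We want a single $y\in T_{i+1}=\bigcap_nI^n(S)_{i+1}$ with $f_i(y)=t$. If the filtration $I^n(S)_{i+1}$ stops, some $y_n$ does the job. This happens for countable groups.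

**Proposition 5.** If all $S_i$ are countable, then $S$ is $\omega$-complete if and only if $\lim^1S=0$.

*Proof.* One direction is Lemma 3. Let $S$ be $\omega$-complete with countable $S_i$, and let $T=I^\omega(S)$, $U=S/T$.

**The filtration stops.** Suppose that for some $i$ there are indices $n_1<n_2<\cdots$ with $I^{n_k}(U)_i\ne I^{n_k+1}(U)_i$. Choose $d_k\in I^{n_k}(U)_i\setminus I^{n_k+1}(U)_i$. By Proposition 4 and Lemma 1, the sum $\sum_k\eta_kd_k$ exists in $U_i$ for every $\eta\in\{0,1\}^{\mathbb N}$. If $\eta\ne\eta'$ first differ at $k$, the difference of the two sums is $\pm d_k$ modulo $I^{n_k+1}(U)_i$, because all later terms lie in $I^{n_{k+1}}(U)_i\subset I^{n_k+1}(U)_i$. So it is nonzero, and $U_i$ has at least $2^{\aleph_0}$ elements, a contradiction. Hence $I^n(U)_i$ is constant for large $n$, and the constant value is $\bigcap_nI^n(U)_i=0$. That is, $I^n(S)_i=T_i$ for large $n$.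

**The maps of $T$ are onto.** For $n$ large (depending on $i$), (2) gives
$$f_i(T_{i+1})=f_i(I^n(S)_{i+1})=I^{n+1}(S)_i=T_i.$$
By (1), $\lim^1T=0$, and by Proposition 4, $\lim^1S=0$. $\square$

In general the argument stops at (5). Let $u_n\in U_{i+1}$ be the class of $y_n$. Then $u_n\in I^{n-1}(U)_{i+1}$, so $u_n$ tends to $0$. The map $f_i$ induces
$$\bar f_i:U_{i+1}=S_{i+1}/T_{i+1}\to S_i/f_i(T_{i+1}),$$
and $\bar f_i$ sends *every* $u_n$ to the class $q$ of $t$ in $T_i/f_i(T_{i+1})$. If some $u_n=0$, then $q=0$. But nothing prevents a sequence tending to $0$ from going to a constant $q\neq0$: by (2) we only know that $f_i$ maps $I^n(S)_{i+1}$ into $I^{n+1}(S)_i$, and all these groups contain $T_i$. Completeness does say one more thing: all sums $\sum a_nu_n$ with $a_n\in\mathbb Z$ exist in $U_{i+1}$, so $\bar f_i$ must take a value on each of them. Let us build a sequence in which all this happens.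

## 4. An $\omega$-complete sequence over a field with nonzero $\lim^1$

Take $T_j=\bigoplus_{k\ge j}Fe_k$ as in (4), for which $\lim^1T\ne0$. We want to realize it as $I^\omega(S)$. So $e_i\in T_i$, which does not come from $T_{i+1}$, must come from every level $m>i$. Give it a private preimage for each $m$: a vector $\delta_{i,m}$ that exists at the levels $i+1,\dots,m$, is carried along unchanged, and is sent to $e_i$ at level $i$. At level $j$ we then have the vectors $\delta_{i,m}$ with $i<j\le m$.

Taking just the linear span of these vectors gives a sequence that is not $\omega$-complete. Indeed, the computations of Steps 1 and 2 below, read with direct sums, give $S_1/I^n(S)_1\cong\bigoplus_{1\le m<1+n}F\delta_{0,m}$. The limit over $n$ is $\prod_{m\ge1}F$, and the image of $S_1$ in it is only $\bigoplus_{m\ge1}F$. So we must allow infinite combinations of the $\delta_{i,m}$, and must then decide where an infinite combination of $\delta_{i,i+1},\delta_{i,i+2},\dots$ goes. Over a field this is possible: a linear map prescribed on a subspace extends.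

**Theorem 6.** There is an $\omega$-complete inverse sequence $S$ with $\lim^1S\ne0$.

**Construction.** Let $F$ be any field.

* $T_j=\bigoplus_{k\ge j}Fe_k$ with inclusions $T_{j+1}\subset T_j$.
* $S'_j=\prod_{(i,m):\,0\le i<j\le m}F$. The map $f'_j:S'_{j+1}\to S'_j$ is given, for $i<j\le m$, by $(f'_jx)_{i,m}=x_{i,m}$ if $m\ge j+1$ and $(f'_jx)_{i,j}=0$. The coordinates $x_{j,m}$ of $x\in S'_{j+1}$ are forgotten. Let $\delta_{i,m}$ be the element with $(i,m)$-coordinate $1$ and all others $0$.
* For each $j$ let $\lambda_j:\prod_{m>j}F\to F$ be an $F$-linear map with value $1$ on every unit vector: extend the sum map from the subspace $\bigoplus_{m>j}F$.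
* $S_j=T_j\oplus S'_j$ and $f_j(t,x)=\big(t+\lambda_j((x_{j,m})_{m>j})\,e_j,\ f'_j(x)\big)$.

Since $f_j(t,0)=(t,0)$ and $f_j$ covers $f'_j$, we have an exact sequence $0\to T\to S\to S'\to0$ of inverse sequences.

**Step 1: every element of $T_i$ comes from every level, that is, $T_i\subset I^n(S)_i$ for all $i,n$.** Let $i<m$ and start with $(0,\delta_{i,m})\in S_m$. For $i<j<m$ the map $f_j$ sends $(0,\delta_{i,m})\in S_{j+1}$ to $(0,\delta_{i,m})\in S_j$: the map $\lambda_j$ sees only coordinates $(j,\cdot)$ and $j\ne i$, and the coordinate $(i,m)$ is kept since $m\ge j+1$. So $(0,\delta_{i,m})\in S_m$ has image $(0,\delta_{i,m})\in S_{i+1}$. Next, $f_i(0,\delta_{i,m})=(e_i,0)$, because $\lambda_i$ is $1$ on unit vectors and $f'_i$ forgets the coordinate $(i,m)$. Hence $e_i\in\operatorname{Im}(S_m\to S_i)$ for all $m>i$, and trivially for $m=i$. The same holds for $ce_i$ with $c\in F$, since all maps are linear.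

Now let $k\ge i$ and $m\ge i$, and consider $e_k\in T_i$. If $m\le k$, then $e_k\in T_m$ maps to $e_k\in T_i$. If $m>k$, then $e_k\in T_k$ lies in $\operatorname{Im}(S_m\to S_k)$ and maps to $e_k\in T_i$. In both cases $e_k\in\operatorname{Im}(S_m\to S_i)$. As the $e_k$ with $k\ge i$ span $T_i$, we are done.

**Step 2: $S$ is $\omega$-complete and $I^\omega(S)=T$; we compute the completion.** As $S\to S'$ is onto, $I^n(S)$ maps onto $I^n(S')$. As also $T\subset I^n(S)$, the group $I^n(S)_j$ is the full preimage of $I^n(S')_j$, and $S_j/I^n(S)_j\cong S'_j/I^n(S')_j$. The composite $S'_{j+n}\to S'_j$ keeps the coordinates $(i,m)$ with $i<j$ and $m\ge j+n$, and puts $0$ in the coordinates with $i<j\le m<j+n$. Hence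
$$I^n(S')_j=\{x\in S'_j:\ x_{i,m}=0\text{ whenever }m<j+n\},\qquad S'_j/I^n(S')_j=\prod_{i<j\le m<j+n}F,$$
with the evident projections as $n$ varies. The limit over $n$ is $\prod_{i<j\le m}F=S'_j$. So $S_j\to(\widehat S^\omega)_j$ is the projection $T_j\oplus S'_j\to S'_j$, which is surjective. Its kernel is $I^\omega(S)_j=T_j$.

**Step 3: $\lim^1S\ne0$.** By Proposition 4 and (4), $\lim^1S\cong\lim^1T\cong\prod_kF/\bigoplus_kF\ne0$. One can also see $\lim^1T\neq0$ directly: if $t_i-t_{i+1}=e_i$ with $t_i\in T_i$, then $t_0=e_0+\dots+e_{n-1}+t_n$ with $t_n\in T_n$ for every $n$, so every coordinate of $t_0$ is $1$, contradicting finite support. $\square$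

Which property of $F$ made $\lambda_j$ possible? Here $T_j/T_{j+1}\cong F$, and we extended a map from $\bigoplus_{m>j}F$ to $\prod_{m>j}F$ with values in this quotient. This extension property is the heart of the matter in general.

## 5. Extending maps from direct sums to products: cotorsion groups

We write $\operatorname{Ext}$ for $\operatorname{Ext}^1_{\mathbb Z}$ and use these textbook facts. There are long exact sequences in both variables; $\operatorname{Ext}^2=0$ over $\mathbb Z$, so $\operatorname{Ext}$ takes injections in the first variable, and surjections in the second, to surjections. Also $\operatorname{Ext}(\bigoplus A_k,G)=\prod\operatorname{Ext}(A_k,G)$; $\operatorname{Ext}(A,G)=0$ if $A$ is free or $G$ is divisible; divisible groups are injective; and subgroups of free abelian groups are free.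

**Definition (cotorsion).** An abelian group $G$ is cotorsion if $\operatorname{Ext}(\mathbb Q,G)=0$.

Equivalently, $\operatorname{Ext}(A,G)=0$ for all torsion-free $A$. Indeed, such an $A$ embeds in the $\mathbb Q$-vector space $V=A\otimes\mathbb Q$, the map $\operatorname{Ext}(V,G)\to\operatorname{Ext}(A,G)$ is onto, and $\operatorname{Ext}(V,G)$ is a product of copies of $\operatorname{Ext}(\mathbb Q,G)=0$.

We shall repeatedly use the following consequence. Let $C$ be torsion-free and $G$ cotorsion. The quotient $\prod_{\mathbb N}C/\bigoplus_{\mathbb N}C$ is torsion-free: if $kx$ has finite support and $k\ne0$, then $x$ has finite support. So $\operatorname{Ext}$ of this quotient into $G$ vanishes, and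
$$\text{every homomorphism }\bigoplus_{\mathbb N}C\to G\text{ extends to }\prod_{\mathbb N}C. \qquad (6)$$

**Lemma 7.** For an abelian group $G$ the following are equivalent:

1. $G$ is cotorsion;
2. for every $(g_n)_{n\ge1}$ in $G$ there is $(h_n)_{n\ge1}$ in $G$ with $h_n-nh_{n+1}=g_n$ for all $n$;
3. every homomorphism $\mathbb Z^{(\mathbb N)}\to G$ extends to $\mathbb Z^{\mathbb N}$.

In particular, by condition 2, quotients of cotorsion groups are cotorsion, and so are direct sums of two cotorsion groups.

*Proof.* Index coordinates by $n\ge1$, with unit vectors $\varepsilon_n$.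

**$1\Leftrightarrow2$, by a free resolution of $\mathbb Q$.** Let $\alpha:\mathbb Z^{(\mathbb N)}\to\mathbb Z^{(\mathbb N)}$, $\alpha(\varepsilon_n)=\varepsilon_n-n\varepsilon_{n+1}$. It is injective: the coefficient of $\alpha(x)$ at the smallest index in the support of $x$ equals that of $x$. Its cokernel is $\mathbb Q$ via $\varepsilon_n\mapsto1/(n-1)!$. Indeed, this map kills $\varepsilon_n-n\varepsilon_{n+1}$, and it is onto since $a/b=a(b-1)!/b!$ for $b\ge1$. Moreover, modulo $\operatorname{Im}\alpha$ an element supported on $\{1,\dots,N\}$ equals $c\,\varepsilon_N$ for some $c\in\mathbb Z$, and if $c/(N-1)!=0$ then $c=0$. From $0\to\mathbb Z^{(\mathbb N)}\xrightarrow{\alpha}\mathbb Z^{(\mathbb N)}\to\mathbb Q\to0$ we get $\operatorname{Ext}(\mathbb Q,G)=\operatorname{Coker}\operatorname{Hom}(\alpha,G)$. Identify $\operatorname{Hom}(\mathbb Z^{(\mathbb N)},G)$ with the sequences in $G$. Then $\operatorname{Hom}(\alpha,G)$ is $(h_n)\mapsto(h_n-nh_{n+1})$, and condition 2 says that it is onto.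

**$1\Rightarrow3$** is (6) with $C=\mathbb Z$.

**$3\Rightarrow2$, by inverting $\alpha$ on the product.** The map $\alpha$ extends to $\hat\alpha:\mathbb Z^{\mathbb N}\to\mathbb Z^{\mathbb N}$, $(\hat\alpha x)_1=x_1$ and $(\hat\alpha x)_n=x_n-(n-1)x_{n-1}$ for $n\ge2$. It is bijective, since $\hat\alpha x=y$ is solved uniquely by recursion on $n$. Given $(g_n)$, let $\hat g:\mathbb Z^{\mathbb N}\to G$ extend $\varepsilon_n\mapsto g_n$, and put $h_n=\hat g(\hat\alpha^{-1}\varepsilon_n)$. Then
$$h_n-nh_{n+1}=\hat g\big(\hat\alpha^{-1}(\varepsilon_n-n\varepsilon_{n+1})\big)=\hat g(\hat\alpha^{-1}\hat\alpha\,\varepsilon_n)=g_n.\qquad\square$$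

**Examples.** Divisible groups are cotorsion. A group $G$ with $dG=0$, $d\ge1$, is cotorsion: formally $h_n=g_n+n\,g_{n+1}+n(n+1)g_{n+2}+\cdots$ solves condition 2, and this is a finite sum because a product of $d$ or more consecutive integers is divisible by $d$. So the additive group of every field is cotorsion. The group $\mathbb Z$ is not. Suppose it satisfied condition 2; for each $g\in\{0,1\}^{\{2,3,\dots\}}$, with $g_1=0$, choose a solution $h$. If $g\ne g'$ had solutions with $h_1=h'_1$, let $n\ge2$ be the first index with $g_n\ne g'_n$. The equations for smaller indices give successively $h_2=h'_2,\dots,h_n=h'_n$, and the $n$-th one gives $\pm1=g_n-g_n'=-n(h_{n+1}-h'_{n+1})$, which is impossible. So $g\mapsto h_1$ would be an injection of an uncountable set into $\mathbb Z$.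

The series in the second example will reappear twice. Whenever the sum makes sense,
$$h_n=\sum_{r\ge n}n(n+1)\cdots(r-1)\,g_r\quad\Longrightarrow\quad h_n-nh_{n+1}=g_n, \qquad (7)$$
because $nh_{n+1}$ is the same series without the term $r=n$, whose coefficient is the empty product $1$.

## 6. The cokernels of $I^\omega(S)$ are cotorsion

**Theorem 8.** Put $I^\omega(S)=\bigcap_nI^n(S)$.

* (a) Let $S$ be $\omega$-complete and $T=I^\omega(S)$. Then $\lim T\cong\lim S$ and $\lim^1T\cong\lim^1S$, and $\operatorname{Coker}(T_{i+1}\to T_i)$ is cotorsion for every $i$.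
* (b) Conversely, if $T$ is an inverse sequence with $\operatorname{Coker}(T_{i+1}\to T_i)$ cotorsion for every $i$, then there is an $\omega$-complete $S$ containing $T$ with $I^\omega(S)=T$. By (a), $\lim^1S\cong\lim^1T$.
* (c) For an abelian group $A$ the following are equivalent: $A$ is cotorsion; $A\cong\lim^1S$ for some $\omega$-complete $S$; $A\cong\lim^1S$ for some inverse sequence $S$.
* (d) If all $S_i$ are countable, then $S$ is $\omega$-complete if and only if $\lim^1S=0$.

Part (d) is Proposition 5. The first half of (a) is Proposition 4. For instance, the second half of (a) shows that $T_j=\bigoplus_{k\ge j}\mathbb Ze_k$ with inclusions is not $I^\omega(S)$ for any $\omega$-complete $S$, since $T_j/T_{j+1}\cong\mathbb Z$ is not cotorsion. Over a field the same formula is allowed, as we saw.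

**Proof of (a), cokernels.** We make the remark at the end of Section 3 precise. Fix $i$, let $U=S/T$ and $Q=T_i/f_i(T_{i+1})$. By Lemma 7 (condition 3) it suffices to find, for given $q_1,q_2,\dots\in Q$, a homomorphism $\mathbb Z^{\mathbb N}\to Q$ with $\varepsilon_n\mapsto q_n$.

**Step 1: construct the map, with values in a larger group.** Lift $q_n$ to $t_n\in T_i$. Since $t_n\in I^n(S)_i$, choose $x_n\in S_{i+n}$ with image $t_n$, and let $y_n\in I^{n-1}(S)_{i+1}$ be the image of $x_n$ in $S_{i+1}$. Let $u_n\in I^{n-1}(U)_{i+1}$ be the class of $y_n$. By Proposition 4 and Lemma 1 with $r(n)=n-1$, we have a homomorphism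
$$\theta:\mathbb Z^{\mathbb N}\to U_{i+1},\qquad\theta(a)=\sum a_nu_n.$$
Let $\theta'=\bar f_i\circ\theta$, where $\bar f_i:U_{i+1}=S_{i+1}/T_{i+1}\to S_i/f_i(T_{i+1})$ is induced by $f_i$. Then $\theta'(\varepsilon_n)$ is the class of $f_i(y_n)=t_n$, which is $q_n$.

**Step 2: the values lie in $Q=T_i/f_i(T_{i+1})\subset S_i/f_i(T_{i+1})$.** Let $s\in S_{i+1}$ lift $\theta(a)$; we need $f_i(s)\in T_i$. For each $N$, the defining property of the sum gives $\theta(a)\equiv\sum_{n\le N}a_nu_n$ modulo $I^N(U)_{i+1}$. As $T\subset I^N(S)$, this means $s=\sum_{n\le N}a_ny_n+z$ with $z\in I^N(S)_{i+1}$. By (2),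
$$f_i(s)=\sum_{n\le N}a_nt_n+f_i(z)\in T_i+I^{N+1}(S)_i=I^{N+1}(S)_i.$$
As $N$ is arbitrary, $f_i(s)\in\bigcap_NI^{N+1}(S)_i=T_i$. $\square$

## 7. Realizing a prescribed $I^\omega$

**Proof of (b).** We imitate Section 4. Let $Q_i=T_i/f_i(T_{i+1})$, which is cotorsion. Two things change. The group $T_i$ is no longer generated by one vector over $f_i(T_{i+1})$, so we replace the field by a free group mapping onto $T_i$. Also, the analog of $\lambda_j$ takes values in $Q_j$ and not in $T_j$, so we cannot take $S=T\oplus S'$ and write down the maps. We build the extension level by level.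

**Step 1: the quotient $S'$.** Choose free groups $F_i$ with surjections $F_i\to T_i$, and let $\pi_i:F_i\to T_i\to Q_i$. For $i<j$ put $P_{i,j}=\prod_{m\ge j}F_i$; then $P_{i,j+1}\subset P_{i,j}$ by extension by zero. Put $S'_j=\prod_{i<j}P_{i,j}$, so $S_0'=0$. With $R_j=\prod_{i<j}P_{i,j+1}$ we have $S'_{j+1}=P_{j,j+1}\oplus R_j$. Let $f'_j:S'_{j+1}\to S'_j$ be zero on $P_{j,j+1}$ and the inclusion $R_j\subset S'_j$ on $R_j$. All these groups are torsion-free. The composite $S'_{j+n}\to S'_j$ kills the factors $P_{i,j+n}$ with $j\le i<j+n$ (the factor with index $i$ is killed by $f'_i$) and includes the others, so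
$$I^n(S')_j=\prod_{i<j}P_{i,j+n},\qquad\bigcap_nI^n(S')_j=0,\qquad S'_j/I^n(S')_j=\prod_{i<j}\ \prod_{j\le m<j+n}F_i.$$
The limit of the last groups over $n$ is $\prod_{i<j}\prod_{m\ge j}F_i$, that is,
$$S'_j=\lim_nS'_j/I^n(S')_j. \qquad (8)$$

**Step 2: the replacement of $\lambda_j$.** Since $F_j$ is torsion-free and $Q_j$ is cotorsion, (6) gives a homomorphism $\psi_j:P_{j,j+1}=\prod_{m>j}F_j\to Q_j$ extending $\bigoplus_{m>j}F_j\to Q_j$, $(x_m)\mapsto\sum\pi_j(x_m)$.

**Step 3: the extension $0\to T\to S\to S'\to0$, by induction on the level.** Put $S_0=T_0$. Suppose $0\to T_j\to S_j\to S'_j\to0$ is given. Let $B=f_j(T_{j+1})\subset T_j$ and $W_j=S_j/B$, so that $0\to Q_j\to W_j\to S'_j\to0$ is exact.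

*First we say what the new map should be modulo $B$.* Since $R_j$ is torsion-free, $\operatorname{Ext}(R_j,Q_j)=0$, so the inclusion $R_j\to S'_j$ lifts to $\rho_j:R_j\to W_j$. Define
$$g_j=(\psi_j,\rho_j):S'_{j+1}=P_{j,j+1}\oplus R_j\to W_j,$$
where $\psi_j$ has values in $Q_j\subset W_j$. As $Q_j$ maps to $0$ in $S'_j$, the composite of $g_j$ with $W_j\to S'_j$ is $f'_j$.

*Next we lift it from $W_j$ to $S_j$.* Let $E=\{(s,x)\in S_j\times S'_{j+1}: s\text{ and }g_j(x)\text{ agree in }W_j\}$ be the pullback of $0\to B\to S_j\to W_j\to0$ along $g_j$. It gives an exact sequence $0\to B\to E\to S'_{j+1}\to0$.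

*Finally we replace the subgroup $B$ by $T_{j+1}$.* Since $T_{j+1}\to B$ is onto and $\operatorname{Ext}^2=0$, the map $\operatorname{Ext}(S'_{j+1},T_{j+1})\to\operatorname{Ext}(S'_{j+1},B)$ is onto, which gives the desired extension. Concretely, take $0\to K\to L\to S'_{j+1}\to0$ with $L$ free, and lift $L\to S'_{j+1}$ to $\sigma:L\to E$; then $\sigma(K)\subset B$. As $K$ is free, $\sigma|_K:K\to B$ lifts through $f_j:T_{j+1}\to B$ to some $\nu:K\to T_{j+1}$. Put
$$S_{j+1}=(T_{j+1}\oplus L)\big/\{(\nu(k),-k):k\in K\}.$$
This is an extension of $S'_{j+1}$ by $T_{j+1}$: the map $t\mapsto(t,0)$ is injective because $k=0$ forces $\nu(k)=0$, and the quotient by its image is $L/K$. The map $(t,l)\mapsto f_j(t)+\sigma(l)$ from $S_{j+1}$ to $E$ is well defined, since $f_j\nu(k)-\sigma(k)=0$. It is $f_j:T_{j+1}\to B$ on the subgroup and the identity on $S'_{j+1}$.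

Let $f_j:S_{j+1}\to S_j$ be the composite $S_{j+1}\to E\to S_j$. It restricts to the given $f_j$ on $T_{j+1}$. By the definition of $E$,
$$\big(S_{j+1}\to S_j\to W_j\big)=\big(S_{j+1}\to S'_{j+1}\xrightarrow{\,g_j\,}W_j\big). \qquad (9)$$
Composing with $W_j\to S'_j$ we see that $f_j$ covers $f'_j$. So we obtain an inverse sequence $S$ and an exact sequence $0\to T\to S\to S'\to0$.

**Step 4: $T_i\subset\operatorname{Im}(S_m\to S_i)$ for all $m\ge i$.** This is the analog of Step 1 in Section 4. Fix $m$ and use descending induction on $i$; the case $i=m$ is trivial. Let $i<m$ and $t\in T_i$, and let $x\in F_i$ map to $t$. Let $\delta\in P_{i,m}\subset S'_m$ have $m$-th coordinate $x$ and all others $0$, and let $s\in S_m$ lift $\delta$. For $i<j<m$ the map $f'_j$ is the inclusion on the factor with index $i$. Hence the image $s'$ of $s$ in $S_{i+1}$ lies over $\delta\in P_{i,i+1}\subset S'_{i+1}$. By (9) with $j=i$, the image of $s'$ in $W_i=S_i/f_i(T_{i+1})$ is $g_i(\delta)=\psi_i(\delta)=\pi_i(x)$, which is the class of $t$. Therefore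
$$t\in\operatorname{Im}(S_m\to S_i)+f_i(T_{i+1}).$$
By induction $T_{i+1}\subset\operatorname{Im}(S_m\to S_{i+1})$, so $f_i(T_{i+1})\subset\operatorname{Im}(S_m\to S_i)$, and $t\in\operatorname{Im}(S_m\to S_i)$.

**Step 5: conclusion.** By Step 4, $T\subset I^n(S)$ for all $n$. As $S\to S'$ is onto, $I^n(S)$ maps onto $I^n(S')$, so $I^n(S)$ is the preimage of $I^n(S')$ and $I^n(S)/T=I^n(S')$. Since $\bigcap_nI^n(S')=0$, we get $I^\omega(S)=T$. By (8), $\widehat S^\omega=\lim_nS'/I^n(S')=S'$, and $S\to\widehat S^\omega=S'$ is onto. So $S$ is $\omega$-complete. $\square$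

## 8. The derived limits are exactly the cotorsion groups

**Proof of (c).** An $\omega$-complete $S$ is an inverse sequence, so two implications remain: every $\lim^1S$ is cotorsion, and every cotorsion group is $\lim^1S$ for an $\omega$-complete $S$.

**Step 1: every $\lim^1S$ is cotorsion.** First, $\bigoplus S_i\subset\operatorname{Im}\partial$: for $x\in\bigoplus S_i$ put $y_i=\sum_{k\ge0}f^k(x_{i+k})$, a finite sum; then $y_i-f_i(y_{i+1})=x_i$. So $\lim^1S$ is a quotient of $M=\prod S_i/\bigoplus S_i$. By Lemma 7 it is enough to verify condition 2 for $M$. Given $g_n\in M$, $n\ge1$, represent $g_n$ by $a_n\in\prod S_i$ whose coordinates with $i<n$ are zero; this changes only finitely many coordinates. Put $h_n=\sum_{r\ge n}n(n+1)\cdots(r-1)\,a_r$. In coordinate $i$ only the terms with $r\le i$ contribute, so the sum makes sense, and $h_n-nh_{n+1}=a_n$ by (7). Passing to $M$ proves the claim.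

For the converse let $A$ be cotorsion. We look for $T$ with cotorsion cokernels and $\lim^1T\cong A$, and then apply (b). The cokernels will be a torsion-free cotorsion group $C$ mapping onto $A$.

**Step 2: $A$ is a quotient of a torsion-free cotorsion group $C$.** Write $A=D\oplus R$ with $D$ divisible and $R$ reduced (no nonzero divisible subgroup). We treat the summands separately.

*The divisible part.* For $d\in D$ the map $\mathbb Z\to D$, $1\mapsto d$, extends to $\mathbb Q$, since $D$ is injective. So $D$ is a quotient of a direct sum of copies of $\mathbb Q$. This is torsion-free and, being divisible, cotorsion.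

*The reduced part, as an Ext group.* As a quotient of $A$, the group $R$ is cotorsion, so $\operatorname{Ext}(\mathbb Q,R)=0$. The image of a map $\mathbb Q\to R$ is divisible, so $\operatorname{Hom}(\mathbb Q,R)=0$. The sequence $0\to\mathbb Z\to\mathbb Q\to\mathbb Q/\mathbb Z\to0$ gives the exact sequence
$$0=\operatorname{Hom}(\mathbb Q,R)\to R\to\operatorname{Ext}(\mathbb Q/\mathbb Z,R)\to\operatorname{Ext}(\mathbb Q,R)=0,$$
so $R\cong\operatorname{Ext}(\mathbb Q/\mathbb Z,R)$. Take a surjection $F\to R$ with $F$ a free abelian group. Then $\operatorname{Ext}(\mathbb Q/\mathbb Z,F)\to\operatorname{Ext}(\mathbb Q/\mathbb Z,R)\cong R$ is onto, as $\operatorname{Ext}^2=0$. We check that $\operatorname{Ext}(\mathbb Q/\mathbb Z,F)$ has the two required properties.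

*It is torsion-free.* For $n\ge1$ the sequence $0\to F\xrightarrow{n}F\to F/nF\to0$ shows that the kernel of multiplication by $n$ on $\operatorname{Ext}(\mathbb Q/\mathbb Z,F)$ is a quotient of $\operatorname{Hom}(\mathbb Q/\mathbb Z,F/nF)$. The image of a map $\mathbb Q/\mathbb Z\to F/nF$ is divisible and killed by $n$, hence zero. So this $\operatorname{Hom}$ is $0$.

*It is cotorsion.* Let $0\to F\to D_0\to D_1\to0$ be exact with $D_0$ divisible, for example $D_0=F\otimes\mathbb Q$. As $\operatorname{Ext}(\mathbb Q/\mathbb Z,D_0)=0$, the group $\operatorname{Ext}(\mathbb Q/\mathbb Z,F)$ is a quotient of $H=\operatorname{Hom}(\mathbb Q/\mathbb Z,D_1)$. By Lemma 7 it suffices that $H$ satisfies condition 2. Given $g_n\in H$, put $h_n(x)=\sum_{r\ge n}n(n+1)\cdots(r-1)\,g_r(x)$. If $dx=0$ with $d\ge1$, then $n\cdots(r-1)$, a product of $r-n$ consecutive integers, is divisible by $d$ as soon as $r-n\ge d$, and then kills $x$. So the sum is finite at each $x$; each $h_n$ is a homomorphism, and (7) applies.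

Let $C$ be the direct sum of the two groups found. It is torsion-free and, by Lemma 7, cotorsion. Let $q:C\to A$ be the resulting surjection.

**Step 3: a sequence $T$ with $\lim^1T\cong A$.** Index $C^{\mathbb N}$ by $n=0,1,2,\dots$. Since $C$ is torsion-free and $A$ is cotorsion, (6) gives $\psi:C^{\mathbb N}\to A$ extending $(c_n)\mapsto\sum q(c_n)$ on $C^{(\mathbb N)}$. Let
$$X_i=\prod_{n\ge i}C\subset C^{\mathbb N},\qquad T_i=X_i\cap\ker\psi,$$
with inclusions as structure maps. For $c\in C$ the element of $X_i$ with $i$-th coordinate $c$ and all others zero is sent by $\psi$ to $q(c)$, so $\psi|_{X_i}$ is onto $A$. Hence $0\to T\to X\to A\to0$ is exact, with $A$ the constant sequence.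

We have $\lim X=\bigcap_iX_i=0$. Also $\lim^1X=0$: given $u_k\in X_k$, put $v_i=\sum_{k\ge i}u_k\in X_i$, which is a finite sum in each coordinate since coordinate $n$ involves only $k\le n$; then $v_i-v_{i+1}=u_i$. So (3) gives
$$0=\lim X\to\lim A=A\to\lim{}^1T\to\lim{}^1X=0,$$
that is, $\lim^1T\cong A$.

**Step 4: the cokernels of $T$ are cotorsion, and (b) applies.** The $i$-th coordinate map $T_i\to C$ has kernel $T_i\cap X_{i+1}=T_{i+1}$. It is onto: the element with $c$ in position $i$, $-c$ in position $i+1$ and zeros elsewhere lies in $T_i$, because $\psi$ sends it to $q(c)-q(c)=0$. So $T_i/T_{i+1}\cong C$ is cotorsion. By (b) there is an $\omega$-complete $S$ with $I^\omega(S)=T$ and $\lim^1S\cong\lim^1T\cong A$. $\square$
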